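\title{Common hypercyclic vectors along the Takagi graph\\ and the Osgood condition}

\begin{abstract}
Let $B$ be the backward shift on $c_0(\mathbb N)$. We show that the operators $e^xB\times e^yB$, with $(x,y)$ ranging over a translate of the graph of the Takagi function contained in $(0,\infty)^2$, have a common hypercyclic vector, and in fact a dense $G_\delta$ set of them. More generally, this holds along every curve in $(0,\infty)^d$ whose modulus of continuity is bounded by a nondecreasing function $\omega$ with $\int_0^1 dh/\omega(h)=\infty$. For subadditive $\omega$ this condition is sharp: when the integral converges, we construct a graph with modulus of continuity $O(\omega)$ along which there is no common hypercyclic vector.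
\end{abstract}

\section{The question and the results}

Throughout, $X$ is one of the Banach spaces $c_0(\mathbb N)$ (sequences tending to $0$, with the sup norm) or $\ell_p(\mathbb N)$, $1\le p<\infty$, real or complex. We write $z(n)$ for the $n$-th entry of $z\in X$ and $e_1,e_2,\dots$ for the unit vectors. The backward and forward shifts are
\[
Bz=(z(2),z(3),\dots),\qquad Sz=(0,z(1),z(2),\dots),
\]
so that $BSz=z$, $\|Bz\|\le\|z\|$ and $\|Sz\|=\|z\|$. The product $X^d$ carries the max norm, and $\mathbb R^d$ the norm $\|\cdot\|_\infty$. For $\lambda\in\mathbb R^d$ let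
\[
T_\lambda=e^{\lambda_1}B\times\dots\times e^{\lambda_d}B,\qquad T_\lambda(u_1,\dots,u_d)=(e^{\lambda_1}Bu_1,\dots,e^{\lambda_d}Bu_d).
\]
A vector $u$ is \emph{hypercyclic} for an operator $T$ if its orbit $\{T^nu:n\ge0\}$ is dense; $HC(T)$ is the set of such vectors. A \emph{common hypercyclic vector} for $(T_\lambda)_{\lambda\in\Gamma}$ is an element of $\bigcap_{\lambda\in\Gamma}HC(T_\lambda)$.

If some $\lambda_i\le0$, the $i$-th component of every orbit of $T_\lambda$ is bounded and $HC(T_\lambda)=\varnothing$, so the parameters must lie in $(0,\infty)^d$. For a single $\lambda\in(0,\infty)^d$ the set $HC(T_\lambda)$ is a dense $G_\delta$ (this is the case of a constant curve in Theorem~\ref{thm:osgood} below). Baire's theorem, which says that a countable intersection of dense open subsets of a complete metric space is dense, then gives common hypercyclic vectors for every countable $\Gamma\subset(0,\infty)^d$. For uncountable $\Gamma$ one vector has to serve a continuum of growth rates, and the geometry of $\Gamma$ begins to matter. We shall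 see in Section~\ref{sec:squares} that in the plane $\Gamma$ must have Hausdorff dimension at most $1$, and Theorem~\ref{thm:osgood} covers all Lipschitz curves. Between the two lie curves of dimension $1$ that are nowhere Lipschitz.

The Takagi function
\[
\tau(t)=\sum_{n\ge0}2^{-n}\operatorname{dist}(2^nt,\mathbb Z)
\]
gives such a curve. It is continuous and $\beta$-H\"older for every $\beta\in(0,1)$, it is not Lipschitz on any interval, and its graph has Hausdorff dimension $1$. A \emph{Takagi graph} is a set $\Gamma=\{(a+t,b+\tau(t)):t\in[0,1]\}$ with $a,b>0$; since $\tau\ge0$, it lies in $(0,\infty)^2$. The following question comes from \cite{Costa}.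

\medskip
\noindent\textbf{Question.} If $\Gamma$ is a Takagi graph, is $\bigcap_{(x,y)\in\Gamma}HC(e^xB\times e^yB)$ nonempty on $c_0(\mathbb N)\times c_0(\mathbb N)$?
\medskip

The answer is yes.

\begin{theorem}\label{thm:takagi}
For every Takagi graph $\Gamma$, the set $\bigcap_{(x,y)\in\Gamma}HC(e^xB\times e^yB)$ is a dense $G_\delta$ subset of $c_0(\mathbb N)\times c_0(\mathbb N)$; in particular, it is nonempty.
\end{theorem}

The only property of $\tau$ that we use is that its modulus of continuity is at most of order $h\log(1/h)$, which satisfies the Osgood condition appearing in the next theorem.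

\begin{theorem}\label{thm:osgood}
Let $\omega:(0,1]\to(0,\infty)$ be nondecreasing with
\begin{equation}\label{eq:osgood}
\int_0^1\frac{dh}{\omega(h)}=\infty,
\end{equation}
and let $\gamma:[0,1]\to(0,\infty)^d$ satisfy $\|\gamma(s)-\gamma(t)\|_\infty\le\omega(|s-t|)$ for $s\ne t$. Then $\bigcap_{\lambda\in\gamma([0,1])}HC(T_\lambda)$ is a dense $G_\delta$ subset of $X^d$.
\end{theorem}

By Baire's theorem the conclusion extends to a countable union of such curves, each with its own $\omega$.

We say that a map $\gamma$ on $[0,1]$, with values in $\mathbb R$ or $\mathbb R^d$, has \emph{modulus $O(\omega)$} if $\|\gamma(s)-\gamma(t)\|_\infty\le C\omega(|s-t|)$ for some $C$ and all $s\ne t$, and that $\omega$ is \emph{subadditive} if $\omega(h+h')\le\omega(h)+\omega(h')$ whenever $h,h'>0$ and $h+h'\le1$. Among conditions on the modulus of continuity, \eqref{eq:osgood} is sharp.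

\begin{theorem}\label{thm:sharp}
Let $\omega:(0,1]\to(0,\infty)$ be nondecreasing and subadditive with $\int_0^1dh/\omega(h)<\infty$. Then there is a continuous $f:[0,1]\to\mathbb R$ with modulus $O(\omega)$ such that, for all $a>0$ and $b>-\min f$, the graph $\Gamma=\{(a+t,b+f(t)):t\in[0,1]\}\subset(0,\infty)^2$ satisfies $\bigcap_{(x,y)\in\Gamma}HC(e^xB\times e^yB)=\varnothing$ on $X\times X$.
\end{theorem}

\begin{corollary}\label{cor:iff}
For a nondecreasing subadditive $\omega:(0,1]\to(0,\infty)$ the following are equivalent.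
\begin{enumerate}
\item[(a)] $\int_0^1dh/\omega(h)=\infty$.
\item[(b)] For every $\gamma:[0,1]\to(0,\infty)^2$ with modulus $O(\omega)$, the family $(T_\lambda)_{\lambda\in\gamma([0,1])}$ has a common hypercyclic vector in $X\times X$.
\item[(c)] For every $f:[0,1]\to\mathbb R$ with modulus $O(\omega)$ and all $a,b$ such that $\Gamma=\{(a+t,b+f(t)):t\in[0,1]\}$ lies in $(0,\infty)^2$, the family $(T_\lambda)_{\lambda\in\Gamma}$ has a common hypercyclic vector in $X\times X$.
\end{enumerate}
\end{corollary}

\section{Time $n$ resolves parameters at scale $1/n$}\label{sec:squares}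

All results rest on the identity
\begin{equation}\label{eq:resolution}
(T_{\lambda'}^nu)_i=e^{n(\lambda'_i-\lambda_i)}\,(T_\lambda^nu)_i\qquad(1\le i\le d).
\end{equation}
If $T_\lambda^nu$ is close to a target with nonzero components, then $T_{\lambda'}^nu$ is close to the same target when $n\|\lambda'-\lambda\|_\infty$ is small, and only then. So the time $n$ can serve a set of parameters of diameter of order $1/n$, and no larger set. This section draws an obstruction from the second half of this sentence and a construction from the first.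

\subsection*{The obstruction}

Squares are always axis-parallel, and $c=\log3$.

\begin{lemma}\label{lem:squares}
Let $\Gamma\subset\mathbb R^2$ and let $(u,v)\in X\times X$ be hypercyclic for $e^xB\times e^yB$ for all $(x,y)\in\Gamma$. Then there are sets $Q_n$, $n\ge1$, each empty or an open square of side $c/n$, such that every point of $\Gamma$ lies in $Q_n$ for infinitely many $n$.
\end{lemma}

\begin{proof}
Let $Q_n$ be the set of $(x,y)\in\mathbb R^2$ with $\frac12<e^{nx}|u(n+1)|<\frac32$ and $\frac12<e^{ny}|v(n+1)|<\frac32$. It is empty if $u(n+1)v(n+1)=0$. Otherwise each condition confines $nx$, respectively $ny$, to an open interval of length $\log\frac32-\log\frac12=c$, and $Q_n$ is an open square of side $c/n$.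

A dense orbit visits a nonempty open set $V\subset X\times X$ at infinitely many times: otherwise, removing from $V$ the finitely many visited points would leave a nonempty open set that the orbit misses. Fix $(x,y)\in\Gamma$ and let $V$ be the ball of radius $\frac12$ around $(e_1,e_1)$. For infinitely many $n$ we have $\|e^{nx}B^nu-e_1\|<\frac12$ and $\|e^{ny}B^nv-e_1\|<\frac12$. The first entries give $|e^{nx}u(n+1)-1|<\frac12$ and $|e^{ny}v(n+1)-1|<\frac12$, hence $(x,y)\in Q_n$.
\end{proof}

In particular $\Gamma\subset\bigcup_{n\ge k}Q_n$ for every $k$. Recall that a set has Hausdorff dimension at most $1$ if, for every $s>1$, it has countable covers by sets whose diameters $d_n$ make $\sum_nd_n^s$ arbitrarily small. Since $\sum_{n\ge k}(c/n)^s\to0$ for $s>1$, a set $\Gamma$ with a common hypercyclic vector has dimension at most $1$. A Takagi graph passes this test. To detect obstructions among sets of dimension $1$ we use a measure instead.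

\begin{lemma}\label{lem:measure}
Let $\Gamma\subset\mathbb R^2$ be compact and let $\mu$ be a Borel probability measure on $\mathbb R^2$ with $\mu(\Gamma)=1$ and
\[
\sum_{n\ge1}\sup\{\mu(Q):Q\text{ a square of side }c/n\}<\infty .
\]
Then $\bigcap_{(x,y)\in\Gamma}HC(e^xB\times e^yB)=\varnothing$ on $X\times X$.
\end{lemma}

\begin{proof}
Otherwise Lemma~\ref{lem:squares} gives $1=\mu(\Gamma)\le\sum_{n\ge k}\mu(Q_n)$ for every $k$, and the right side tends to $0$.
\end{proof}

\subsection*{The construction for a segment}

Take $d=1$, $X=c_0(\mathbb N)$ and $\Gamma=[1,2]$. We look for a small vector $u$ such that every $x\in[1,2]$ has a time $n$ with $(e^xB)^nu$ close to $e_1$. Fix $\delta>0$ and integers $L,n_0\ge1$, and put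
\[
n_j=n_0+jL,\qquad x_0=1,\qquad x_{j+1}=\min(2,\;x_j+\delta/n_j).
\]
Since $\sum_j1/n_j=\infty$, there is a least $J$ with $x_{J+1}=2$, and the intervals $[x_j,x_{j+1}]$, $0\le j\le J$, cover $[1,2]$. Let
\[
u=\sum_{l=0}^Je^{-n_lx_l}e_{n_l+1},\qquad\text{so that }\ \|u\|\le e^{-n_0}.
\]
The $l$-th term is designed so that $(e^{x_l}B)^{n_l}$ maps it to $e_1$. For $x\in[x_j,x_{j+1}]$ use the time $n_j$. The terms with $l<j$ are shifted out because $n_l+1\le n_j$, and
\[
(e^xB)^{n_j}u=e^{n_j(x-x_j)}e_1+\sum_{l=j+1}^Je^{n_jx-n_lx_l}e_{n_l-n_j+1}.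
\]
The first coefficient lies in $[1,e^\delta]$. For $l>j$ we have $x\le x_l$, so $n_jx-n_lx_l\le-(n_l-n_j)x_l\le-L$. Hence $\|(e^xB)^{n_j}u-e_1\|\le\max(e^\delta-1,e^{-L})$. Small $\delta$, large $L$ and large $n_0$ make both this error and $\|u\|$ small, and none of these choices stops the harmonic series from diverging.

Two things change for a curve $\gamma$. First, the time $n$ now serves a parameter interval of length $h_n$ with $\omega(h_n)\approx\delta/n$, and the construction reaches the end of $[0,1]$, from any starting time, when $\sum_nh_n=\infty$. This count suggests the answer to the Question. The H\"older bound $\omega(h)=Ch^\beta$ gives $h_n\approx n^{-1/\beta}$ up to a constant, a convergent series, so it is too weak; the bound $\omega(h)\approx h\log(1/h)$ gives $h_n\approx\delta/(n\log n)$, a divergent series. Lemma~\ref{lem:steps} derives the divergence of $\sum_n h_n$ from \eqref{eq:osgood}. Second, we used $x\le x_l$ to control the later terms, and the coordinates of a curve such as $(a+t,b+\tau(t))$ cannot all be traversed monotonically.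 What matters is that the products $n_lx_l$ increase, and we shall see that this survives a decrease of $x_l$ by $\delta/n_l$ at each step.

\section{Curves satisfying the Osgood condition}\label{sec:osgood}

In this section $\omega$ and $\gamma$ are as in Theorem~\ref{thm:osgood}, and $\Gamma=\gamma([0,1])$. If $\omega(0^+)$ were positive, $1/\omega$ would be bounded, contradicting \eqref{eq:osgood}. So $\omega(0^+)=0$, the curve $\gamma$ is continuous, and $\Gamma$ is compact.

\subsection*{Step lengths}

\begin{lemma}\label{lem:steps}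
Fix $\delta>0$ and let $h_n=\sup\{h\in(0,1]:\omega(h)\le\delta/n\}$ for $n\ge1$. Then $h_n\in(0,1]$ and:
\begin{enumerate}
\item[(i)] if $|s-t|\le h_n$, then $\|\gamma(s)-\gamma(t)\|_\infty\le\delta/n$;
\item[(ii)] $\sum_{j\ge0}h_{n_0+jL}=\infty$ for all integers $n_0,L\ge1$.
\end{enumerate}
\end{lemma}

\begin{proof}
The set defining $h_n$ is nonempty because $\omega(0^+)=0$, and it shrinks as $n$ grows, so $(h_n)$ is positive and nonincreasing.

(i) If $0<|s-t|<h_n$, there is $h>|s-t|$ with $\omega(h)\le\delta/n$, and $\omega(|s-t|)\le\delta/n$ by monotonicity. The case $|s-t|=h_n$ follows by continuity of $\gamma$.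

(ii) For $h\in(0,1]$ let $\nu(h)$ be the number of $n\ge1$ with $h_n\ge h$. It is finite: $h_n\ge h$ implies $0<\omega(h/2)\le\delta/n$ as in (i), which bounds $n$. Since $(h_n)$ is nonincreasing, $h_{\nu(h)+1}<h$, and the definition of $h_{\nu(h)+1}$ gives $\omega(h)>\delta/(\nu(h)+1)$. As $\nu$ is the sum of the indicator functions of the intervals $(0,h_n]$,
\[
\infty=\int_0^1\frac{dh}{\omega(h)}\le\frac1\delta\int_0^1\bigl(1+\nu(h)\bigr)\,dh=\frac1\delta\Bigl(1+\sum_{n\ge1}h_n\Bigr).
\]
So $\sum_nh_n=\infty$. By monotonicity $L\,h_{n_0+jL}\ge\sum_{i=0}^{L-1}h_{n_0+jL+i}$, and summing over $j$ gives $L\sum_jh_{n_0+jL}\ge\sum_{n\ge n_0}h_n=\infty$.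
\end{proof}

This is the only place where \eqref{eq:osgood} and the monotonicity of $\omega$ are used, apart from the continuity of $\gamma$.

\subsection*{One target at a time}

Baire's theorem cannot be applied to an intersection over uncountably many $\lambda$. Compactness of $\Gamma$ lets us treat all $\lambda$ at once and keep only the countable intersection over targets. For a nonempty open set $V\subset X^d$ let
\[
G_V=\{u\in X^d:\text{ for every }\lambda\in\Gamma\text{ there is }n\ge0\text{ with }T_\lambda^nu\in V\}.
\]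

\begin{lemma}\label{lem:open}
The set $G_V$ is open.
\end{lemma}

\begin{proof}
Let $u\in G_V$. For $\lambda\in\Gamma$ choose $n_\lambda$ with $T_\lambda^{n_\lambda}u\in V$. For fixed $n$ the map $(\lambda',u')\mapsto T_{\lambda'}^nu'=(e^{n\lambda'_i}B^nu'_i)_i$ is continuous, so there are an open neighborhood $W_\lambda$ of $\lambda$ and $r_\lambda>0$ such that $T_{\lambda'}^{n_\lambda}u'\in V$ whenever $\lambda'\in W_\lambda$ and $\|u'-u\|<r_\lambda$. Finitely many $W_\lambda$ cover $\Gamma$; if $r$ is the least of the corresponding radii, the ball of radius $r$ around $u$ lies in $G_V$.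
\end{proof}

Density of $G_V$ will follow from the next statement, which is the computation for the segment carried out along $\gamma$.

\begin{proposition}\label{prop:approx}
Let $w,v\in X^d$ have all components supported in $\{1,\dots,N\}$, and let $\varepsilon>0$. There is $u\in X^d$ with $\|u-w\|<\varepsilon$ such that for every $\lambda\in\Gamma$ there is $n$ with $\|T_\lambda^nu-v\|<\varepsilon$.
\end{proposition}

\begin{proof}
Let $\alpha>0$ be the minimum of all coordinates of points of the compact set $\Gamma\subset(0,\infty)^d$, and let $M=1+\|v\|$. Choose, in this order, $\delta>0$, $K>0$ and integers $L\ge N$, $n_0\ge N$ with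
\[
M(e^\delta-1)<\frac\varepsilon2,\qquad Me^\delta\frac{e^{-K}}{1-e^{-K}}<\frac\varepsilon2,\qquad \alpha L-\delta\ge K,\qquad\frac{Me^{-\alpha n_0}}{1-e^{-K}}<\varepsilon .
\]
Here $\delta$ controls the main term, $K$ is the separation wanted between consecutive terms, the gap $L$ produces it, and $n_0$ keeps $u$ near $w$.

\emph{Walking along the curve.} Put $n_j=n_0+jL$. With $h_n$ as in Lemma~\ref{lem:steps}, let $t_0=0$ and $t_j=\min(1,\sum_{i<j}h_{n_i})$. By Lemma~\ref{lem:steps}(ii) there is a least $J\ge0$ with $t_{J+1}=1$. The intervals $[t_j,t_{j+1}]$, $0\le j\le J$, cover $[0,1]$ and have length at most $h_{n_j}$. With $\lambda^{(j)}=\gamma(t_j)$, Lemma~\ref{lem:steps}(i) gives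
\begin{equation}\label{eq:close}
\|\gamma(t)-\lambda^{(j)}\|_\infty\le\delta/n_j\qquad(t\in[t_j,t_{j+1}],\ 0\le j\le J).
\end{equation}

\emph{Growth of the exponents.} The coordinate $\lambda_i^{(j)}$ may decrease from $j$ to $j+1$, but by \eqref{eq:close} with $t=t_{j+1}$ it decreases by at most $\delta/n_j$. This costs at most $\delta$ in the product $n_j\lambda_i^{(j)}$, while advancing time by $L$ gains at least $\alpha L$: for $j<J$,
\[
n_{j+1}\lambda_i^{(j+1)}-n_j\lambda_i^{(j)}=n_j\bigl(\lambda_i^{(j+1)}-\lambda_i^{(j)}\bigr)+L\lambda_i^{(j+1)}\ge-\delta+\alpha L\ge K .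
\]
Adding these inequalities,
\begin{equation}\label{eq:growth}
n_l\lambda_i^{(l)}-n_j\lambda_i^{(j)}\ge(l-j)K\qquad(0\le j\le l\le J,\ 1\le i\le d).
\end{equation}

\emph{The vector.} Define $u=(u_1,\dots,u_d)$ by
\[
u_i=w_i+\sum_{l=0}^Je^{-n_l\lambda_i^{(l)}}S^{n_l}v_i .
\]
By \eqref{eq:growth} with $j=0$ we have $n_l\lambda_i^{(l)}\ge\alpha n_0+lK$, so $\|u_i-w_i\|\le M\sum_{l\ge0}e^{-\alpha n_0-lK}<\varepsilon$.

\emph{The visit.} Let $\lambda=\gamma(t)$ with $t\in[t_j,t_{j+1}]$, and apply $e^{n_j\lambda_i}B^{n_j}$ to the terms of $u_i$. We have $B^{n_j}w_i=0$ because $n_j\ge N$. For $l<j$, the vector $S^{n_l}v_i$ is supported in $\{n_l+1,\dots,n_l+N\}$ and $n_l+N\le n_l+L\le n_j$, so $B^{n_j}S^{n_l}v_i=0$. What remains is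
\[
(T_\lambda^{n_j}u)_i-v_i=\bigl(e^{\theta_i}-1\bigr)v_i+\sum_{l=j+1}^Je^{\theta_i-(n_l\lambda_i^{(l)}-n_j\lambda_i^{(j)})}S^{n_l-n_j}v_i,\qquad\theta_i=n_j(\lambda_i-\lambda_i^{(j)}).
\]
By \eqref{eq:close}, $|\theta_i|\le\delta$, so $|e^{\theta_i}-1|\le e^\delta-1$ and the first term has norm less than $\varepsilon/2$. By \eqref{eq:growth} the sum has norm at most $Me^\delta\sum_{m\ge1}e^{-mK}<\varepsilon/2$. Hence $\|T_\lambda^{n_j}u-v\|<\varepsilon$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:osgood}]
Vectors with finitely supported components are dense in $X^d$, and $X^d$ is separable; both facts use $X=c_0(\mathbb N)$ or $p<\infty$. Let $V$ range over a countable base of nonempty open sets. An orbit is dense if and only if it meets every such $V$, so $\bigcap_{\lambda\in\Gamma}HC(T_\lambda)=\bigcap_VG_V$. Each $G_V$ is open by Lemma~\ref{lem:open}. It is dense: given a nonempty open $U$, pick finitely supported $w\in U$, $v\in V$ and $\varepsilon>0$ such that the $\varepsilon$-balls around $w$ and $v$ lie in $U$ and $V$; the vector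 $u$ of Proposition~\ref{prop:approx} lies in $U\cap G_V$. By Baire's theorem $\bigcap_VG_V$ is a dense $G_\delta$.
\end{proof}

\section{The modulus of continuity of the Takagi function}\label{sec:takagi}

Let $\omega_\tau(h)=h\,(2+\log_2(1/h))$ for $h\in(0,1]$.

\begin{lemma}\label{lem:tau}
We have $|\tau(s)-\tau(t)|\le\omega_\tau(|s-t|)$ for $s\ne t$ in $[0,1]$. The function $\omega_\tau$ is increasing and satisfies \eqref{eq:osgood}.
\end{lemma}

\begin{proof}
The $n$-th term $2^{-n}\operatorname{dist}(2^nt,\mathbb Z)$ of $\tau$ is $1$-Lipschitz in $t$ with values in $[0,2^{-n-1}]$. Let $h=|s-t|$ and choose $m\ge0$ with $2^{-m-1}<h\le2^{-m}$. Using the Lipschitz bound for $n\le m$ and the size bound for $n>m$,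
\[
|\tau(s)-\tau(t)|\le(m+1)h+\sum_{n>m}2^{-n-1}=(m+1)h+2^{-m-1}\le(m+2)h\le\omega_\tau(h),
\]
because $m\le\log_2(1/h)$. Next, $\omega_\tau'(h)=2+\log_2(1/h)-1/\log2>0$ since $1/\log2<2$. Finally, the substitution $h=2^{-r}$ gives
\[
\int_0^1\frac{dh}{h\,(2+\log_2(1/h))}=\log2\int_0^\infty\frac{dr}{2+r}=\infty.\qedhere
\]
\end{proof}

The order $h\log(1/h)$ cannot be improved: at $t=2^{-m}$ the terms with $n<m$ equal $2^{-m}$ and the others vanish, so $\tau(2^{-m})-\tau(0)=m2^{-m}$.

\begin{proof}[Proof of Theorem~\ref{thm:takagi}]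
Let $\gamma(t)=(a+t,b+\tau(t))\in(0,\infty)^2$. Since $\omega_\tau(h)\ge h$, Lemma~\ref{lem:tau} gives $\|\gamma(s)-\gamma(t)\|_\infty\le\omega_\tau(|s-t|)$. Apply Theorem~\ref{thm:osgood} with $X=c_0(\mathbb N)$, $d=2$ and $\omega=\omega_\tau$.
\end{proof}

\section{A graph without common hypercyclic vectors}\label{sec:zigzag}

We apply Lemma~\ref{lem:measure} to the image $\mu$ of Lebesgue measure under $t\mapsto(a+t,b+f(t))$. The first coordinate alone gives $\mu(Q)\le s$ for a square of side $s$, and with $s=c/n$ this is the harmonic series. The gain must come from the second coordinate. If, at scale $s$, the function $f$ were affine with slope $\pm3^j$, it would stay in an interval of length $s$ only for a time $3^{-j}s$. But $f$ must be steeper and steeper at smaller scales, so it is not affine at any scale, and the finer oscillations could concentrate its values. We therefore steepen $f$ by an operation that leaves the distribution of its values unchanged: an affine piece is replaced by a zigzag that runs through the same values three times,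 three times as fast.

\subsection*{Zigzag functions}

Fix integers $q_1,q_2,\dots\ge2$ and put
\[
\rho_k=\prod_{i=1}^k(3q_i)^{-1},\qquad\eta_k=3^k\rho_k=\prod_{i=1}^kq_i^{-1}\le2^{-k},\qquad\rho_0=\eta_0=1 .
\]
The \emph{level-$k$ intervals} are $[i\rho_k,(i+1)\rho_k]$, $0\le i<1/\rho_k$. We define continuous functions $f_k$ on $[0,1]$ that are affine with slope $\pm3^k$ on each level-$k$ interval. Let $f_0(t)=t$. Given $f_k$, divide each level-$k$ interval into $q_{k+1}$ intervals of length $3\rho_{k+1}$, the \emph{$k$-cells}. On the three consecutive thirds of a $k$-cell $P=[\xi,\xi']$, let $f_{k+1}$ go affinely from $f_k(\xi)$ to $f_k(\xi')$, back to $f_k(\xi)$, and again to $f_k(\xi')$; see Figure~\ref{fig:zigzag}. Then $f_{k+1}=f_k$ at the endpoints of $k$-cells, so $f_{k+1}$ is continuous. The thirds are the level-$(k+1)$ intervals. The interval $f_k(P)$ has length $3^k\cdot3\rho_{k+1}=\eta_{k+1}$, and $f_{k+1}$ maps each third of $P$ onto it with slope $\pm\eta_{k+1}/\rho_{k+1}=\pm3^{k+1}$. On $P$ both functions take values in $f_k(P)$, so $\|f_{k+1}-f_k\|_\infty\le\eta_{k+1}\le2^{-k-1}$,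 and $f_k$ converges uniformly to a continuous function $f$, the \emph{zigzag function} of $(q_k)$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=4.2]
\fill[gray!15] (0,0) rectangle (0.5,0.5);
\fill[gray!15] (0.5,0.5) rectangle (1,1);
\draw[->] (0,0) -- (1.08,0);
\draw[->] (0,0) -- (0,1.08);
\draw[dashed] (0,0) -- (1,1);
\draw[thick] (0,0) -- (0.1667,0.5) -- (0.3333,0) -- (0.5,0.5) -- (0.6667,1) -- (0.8333,0.5) -- (1,1);
\draw (0.5,0.012) -- (0.5,-0.012) node[below] {$\frac12$};
\draw (1,0.012) -- (1,-0.012) node[below] {$1$};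
\draw (0.012,0.5) -- (-0.012,0.5) node[left] {$\frac12$};
\draw (0.012,1) -- (-0.012,1) node[left] {$1$};
\node[below left] at (0,0) {$0$};
\end{tikzpicture}
\caption{The first zigzag step with $q_1=2$. The function $f_0(t)=t$ (dashed) is replaced on each of $[0,\frac12]$ and $[\frac12,1]$ by three affine pieces of slopes $3,-3,3$ (solid). On each of the two intervals, both functions have the same range (shaded) and the same distribution of values.}
\label{fig:zigzag}
\end{figure}

We write $|E|$ for Lebesgue measure.

\begin{lemma}\label{lem:zigzag}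
Let $f$ be the zigzag function of $(q_k)$ and let $I$ be a level-$k$ interval.
\begin{enumerate}
\item[(i)] $f(I)$ is contained in the interval $f_k(I)$, of length $\eta_k$.
\item[(ii)] $|\{t\in I:f(t)\in E\}|\le3^{-k}|E|$ for every interval $E$.
\item[(iii)] If $|s-t|\ge\rho_{k+1}$, then $|f(s)-f(t)|\le9\cdot3^k|s-t|$.
\end{enumerate}
\end{lemma}

\begin{proof}
For $m\ge k$ the interval $I$ is a union of $m$-cells with disjoint interiors.

(i) Since $f_{m+1}(P)=f_m(P)$ for every $m$-cell $P$, we get $f_m(I)=f_k(I)$ for all $m\ge k$. This interval is closed and has length $3^k\rho_k=\eta_k$. Let $m\to\infty$.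

(ii) Let $\varphi$ be bounded and continuous on $\mathbb R$, let $P$ be an $m$-cell and $Y=f_m(P)$. Changing variables on $P$ and on each of its thirds,
\[
\int_P\varphi(f_m(t))\,dt=3^{-m}\int_Y\varphi(y)\,dy=3\cdot3^{-m-1}\int_Y\varphi(y)\,dy=\int_P\varphi(f_{m+1}(t))\,dt .
\]
Summing over the $m$-cells in $I$, the integral $\int_I\varphi(f_m(t))\,dt$ is the same for all $m\ge k$, and for $m=k$ it equals $3^{-k}\int_{f_k(I)}\varphi(y)\,dy$. By dominated convergence, $\int_I\varphi(f(t))\,dt$ has the same value. Two finite Borel measures on $\mathbb R$ that give the same integral to every bounded continuous function coincide, so $|\{t\in I:f(t)\in E\}|=3^{-k}|E\cap f_k(I)|$.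

(iii) Let $h=|s-t|\ge\rho_{k+1}$. The interval between $s$ and $t$ is covered by at most $h/\rho_{k+1}+2\le3h/\rho_{k+1}$ consecutive level-$(k+1)$ intervals, on each of which $f$ oscillates by at most $\eta_{k+1}$ by (i). Hence $|f(s)-f(t)|\le3h\,\eta_{k+1}/\rho_{k+1}=3^{k+2}h$.
\end{proof}

By (i) with $k=0$, $f$ maps $[0,1]$ into $[0,1]$, and $f(0)=0$; so $\min f=0$.

\begin{proposition}\label{prop:none}
If $\sum_{k\ge1}3^{-k}\log(3q_k)<\infty$, then for all $a,b>0$ the graph $\Gamma=\{(a+t,b+f(t)):t\in[0,1]\}$ of the zigzag function satisfies $\bigcap_{(x,y)\in\Gamma}HC(e^xB\times e^yB)=\varnothing$ on $X\times X$.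
\end{proposition}

\begin{proof}
Let $\mu$ be the image of Lebesgue measure on $[0,1]$ under $t\mapsto(a+t,b+f(t))$; it is a Borel probability measure with $\mu(\Gamma)=1$. Let $Q$ be a square of side $s\in(0,1]$ and let $j\ge0$ satisfy $\rho_{j+1}<s\le\rho_j$. If $(a+t,b+f(t))\in Q$, then $t$ lies in a subinterval of $[0,1]$ of length at most $\rho_j$, which is covered by two level-$j$ intervals, and $f(t)$ lies in an interval of length $s$. Lemma~\ref{lem:zigzag}(ii) gives
\[
\mu(Q)\le2\cdot3^{-j}s .
\]
For $n\ge2>c$ the side $s=c/n$ is at most $1$, and it belongs to the index $j$ when $c/\rho_j\le n<c/\rho_{j+1}$. The sum of $1/n$ over these $n$ is at most $1+\log(\rho_j/\rho_{j+1})=1+\log(3q_{j+1})$: the first term is at most $1$, and each later term is at most $\int_{n-1}^ndx/x$ with $[n-1,n]\subset[c/\rho_j,c/\rho_{j+1}]$. Therefore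
\[
\sum_{n\ge2}\sup\{\mu(Q):Q\text{ a square of side }c/n\}\le2c\sum_{j\ge0}3^{-j}\bigl(1+\log(3q_{j+1})\bigr)<\infty,
\]
and Lemma~\ref{lem:measure} applies.
\end{proof}

The case of constant $q_k=q$ already proves Theorem~\ref{thm:sharp} for $\omega(h)=h^\beta$, $0<\beta<1$. The series in Proposition~\ref{prop:none} converges. With $\beta_q=\log q/\log(3q)$ we have $\rho_k^{\beta_q}=q^{-k}=3^k\rho_k$, so for $\rho_{k+1}\le h\le\rho_k$ Lemma~\ref{lem:zigzag}(iii) bounds the increments by $9\rho_k^{\beta_q-1}h\le9h^{\beta_q}$. As $\beta_q\to1$, some $q$ has $\beta_q\ge\beta$.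

\subsection*{Choice of scales}

For general $\omega$ two requirements compete. By Lemma~\ref{lem:zigzag}(iii), $f$ has modulus $O(\omega)$ if $3^kh\le C\omega(h)$ for $h\le\rho_k$; so the slope $3^k$ may appear only at scales small enough for $\omega$ to allow it, which forces $q_k$ to be large. Proposition~\ref{prop:none} needs $\log q_k$ to be summably smaller than $3^k$. Convergence of $\int dh/\omega$ reconciles the two.

\begin{lemma}\label{lem:scales}
Let $\omega$ be as in Theorem~\ref{thm:sharp}. There are $\kappa>0$ and integers $q_k\ge2$ such that $\sum_{k\ge1}3^{-k}\log(3q_k)<\infty$ and $\kappa\,3^kh\le\omega(h)$ whenever $k\ge0$ and $0<h\le\rho_k$.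
\end{lemma}

\begin{proof}
The slope that $\omega$ allows at all scales up to $h$ is $\sigma(h)=\inf_{0<s\le h}\omega(s)/s$. It is nonincreasing in $h$, and $h\sigma(h)\le\omega(h)$. Subadditivity guarantees that passing to the infimum loses only a factor $2$: for $0<s\le h\le1$ and $m=\lceil h/s\rceil\le2h/s$,
\begin{equation}\label{eq:subadd}
\omega(h)\le m\,\omega(h/m)\le m\,\omega(s)\le\frac{2h}s\,\omega(s),
\end{equation}
so $h\sigma(h)\ge\omega(h)/2>0$. Let $\kappa=\sigma(1)$ and pass to the logarithmic scale: $g(r)=\sigma(e^{-r})/\kappa$ for $r\ge0$. Then $g$ is nondecreasing, $g(0)=1$, and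
\[
\int_0^\infty\frac{dr}{g(r)}=\kappa\int_0^1\frac{dh}{h\sigma(h)}\le2\kappa\int_0^1\frac{dh}{\omega(h)}<\infty .
\]
In particular $g$ is unbounded, so $R_k=\inf\{r\ge0:g(r)\ge3^k\}$ is finite, nondecreasing in $k$, and $R_0=0$. Since $g<3^k$ on $[R_{k-1},R_k)$,
\begin{equation}\label{eq:R}
\sum_{k\ge1}3^{-k}(R_k-R_{k-1})\le\int_0^\infty\frac{dr}{g(r)}<\infty .
\end{equation}
We want $r_k=\log(1/\rho_k)$ to lie just beyond $R_k$. Let $r_0=0$, and for $k\ge1$ let $q_k$ be the least integer $\ge2$ such that $r_k=r_{k-1}+\log(3q_k)$ exceeds $R_k$. Then $r_{k-1}\ge R_{k-1}$ for all $k\ge1$. If $q_k\ge3$, minimality gives $r_{k-1}+\log(3(q_k-1))\le R_k$, hence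
\[
\log(3q_k)\le R_k-r_{k-1}+\log\frac{q_k}{q_k-1}\le R_k-R_{k-1}+\log\frac32 .
\]
If $q_k=2$, then $\log(3q_k)=\log6$. In both cases $\log(3q_k)\le R_k-R_{k-1}+\log6$, and \eqref{eq:R} gives the convergence of the series.

We have $g(r_0)=1$, and for $k\ge1$ the inequality $r_k>R_k$ and monotonicity give $g(r_k)\ge3^k$. So $\sigma(\rho_k)\ge\kappa3^k$, and for $h\le\rho_k$ we obtain $\omega(h)\ge h\sigma(h)\ge h\sigma(\rho_k)\ge\kappa3^kh$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Let $f$ be the zigzag function of the sequence $(q_k)$ of Lemma~\ref{lem:scales}. Since $\rho_0=1$ and $\rho_k\to0$, every $h=|s-t|\in(0,1]$ satisfies $\rho_{k+1}\le h\le\rho_k$ for some $k$, and then $|f(s)-f(t)|\le9\cdot3^kh\le(9/\kappa)\,\omega(h)$ by Lemmas~\ref{lem:zigzag}(iii) and~\ref{lem:scales}. As $\min f=0$, Proposition~\ref{prop:none} covers all $a>0$ and $b>-\min f$.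
\end{proof}

For $\omega=\omega_\tau$ the construction breaks down at \eqref{eq:R}, as Theorem~\ref{thm:osgood} says it must. There $\omega_\tau(h)/h$ is decreasing, so $g(r)=1+r/(2\log2)$, $R_k=2\log2\,(3^k-1)$, and every term $3^{-k}(R_k-R_{k-1})$ equals $\frac43\log2$.

\section{The threshold}\label{sec:threshold}

\begin{proof}[Proof of Corollary~\ref{cor:iff}]
(a)$\Rightarrow$(b): apply Theorem~\ref{thm:osgood} with $C\omega$ in place of $\omega$. (b)$\Rightarrow$(c): inequality \eqref{eq:subadd}, which uses only monotonicity and subadditivity, gives $\omega(1)\le2\omega(s)/s$, that is, $s\le2\omega(s)/\omega(1)$ for $s\in(0,1]$; so $t\mapsto(a+t,b+f(t))$ has modulus $O(\omega)$ when $f$ does. (c)$\Rightarrow$(a): if the integral is finite, Theorem~\ref{thm:sharp} gives a graph violating (c).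
\end{proof}

To test examples, note that $\omega$ is subadditive as soon as $\omega(h)/h$ is nonincreasing, since then
\[
\omega(h+h')=h\,\frac{\omega(h+h')}{h+h'}+h'\,\frac{\omega(h+h')}{h+h'}\le\omega(h)+\omega(h').
\]
Let $\theta\ge1$ and $\omega(h)=h\log\frac1h\,(\log\log\frac1h)^\theta$ near $0$. In the variable $r=\log(1/h)$, the quotient $\omega(h)/h=r(\log r)^\theta$ increases for $r>1$, and $\log\omega=-r+\log r+\theta\log\log r$ has derivative $-1+1/r+\theta/(r\log r)<0$ for large $r$. So on some $(0,h_0]$ the function $\omega$ is increasing and $\omega(h)/h$ is decreasing, and extending $\omega$ by the constant $\omega(h_0)$ on $[h_0,1]$ makes it nondecreasing and subadditive. The substitution $w=\log\log(1/h)$ turns $\int_0^{h_0}dh/\omega(h)$ into $\int^\infty dw/w^\theta$. Thus every curve with modulus $O(h\log\frac1h\log\log\frac1h)$ carries common hypercyclic vectors, while for $h\log\frac1h(\log\log\frac1h)^{1+\varepsilon}$, $\varepsilon>0$, some graph with this modulus does not.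

\begin{remark}
Subadditivity cannot be dropped from Theorem~\ref{thm:sharp}. Let $s_k=4^{-k^2}$ and $\omega(h)=\min(\sqrt h,(k+1)^2s_k)$ for $s_{k+1}<h\le s_k$, $k\ge0$. The sequence $(k+1)^2s_k$ is nonincreasing, because $(k+2)^2\le4(k+1)^2$ and $s_{k+1}\le s_k/4$; so $\omega$ is the minimum of two nondecreasing functions. Also $\int_0^1dh/\omega(h)\le2+\sum_k(k+1)^{-2}<\infty$. Let $|f(s)-f(t)|\le C\omega(|s-t|)$ and $h=|s-t|\in(s_{k+1},s_k]$. Cutting the interval into at most $2h/s_{k+1}$ pieces of length at most $s_{k+1}$ gives $|f(s)-f(t)|\le2C(k+2)^2h$, and $(k+2)^2\le2k^2+8\le\log_2(1/h)+8$. Hence $f$ has modulus $O(\omega_\tau)$, and by Theorem~\ref{thm:osgood} and Lemma~\ref{lem:tau} every translate of its graph in $(0,\infty)^2$ has common hypercyclic vectors.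
\end{remark}

\begin{thebibliography}{1}
\bibitem{Costa} Fernando Costa Jr, \emph{Self-similar fractals and common hypercyclicity}, arXiv:2306.16026 (2023).
\end{thebibliography}
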